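# Flat pieces on every sphere: $C(K)$ spaces without nice renormings in ccc extensions

## Edges of the square, and how far they can be rounded off

Take the plane with the norm $\|(x_1,x_2)\|_\infty=\max(|x_1|,|x_2|)$. Its unit sphere is the boundary of a square, and the vertical edge $\{(1,t):-1\le t\le 1\}$ lies on it. The points $(1,1)$ and $(1,-1)$ have norm $1$, and so has their midpoint $(1,0)$. Here is a description of the edge that will return later: fix the first coordinate to be $1$, and let the second one roam freely over $[-1,1]$; the norm does not notice.

The edges disappear if we pass to the equivalent norm $|||x|||^2=\|x\|_\infty^2+x_1^2+x_2^2$. To see this, suppose $|||x|||=|||y|||=|||\frac{x+y}2|||=1$. Then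
$$0=2|||x|||^2+2|||y|||^2-|||x+y|||^2 .$$
The contribution of the sup norm to the right side is at least $2\|x\|_\infty^2+2\|y\|_\infty^2-(\|x\|_\infty+\|y\|_\infty)^2=(\|x\|_\infty-\|y\|_\infty)^2\ge0$. By the parallelogram law the rest contributes $(x_1-y_1)^2+(x_2-y_2)^2$. So $x=y$.

Now take countably many coordinates: let $c$ be the space of convergent real sequences $(x(n))_{n\ge0}$ with the sup norm. The same calculation shows that
$$|||x|||^2=\|x\|_\infty^2+\sum_{n\ge 0}2^{-n}x(n)^2 \tag{1}$$
is an equivalent norm ($\|x\|_\infty\le|||x|||\le\sqrt3\,\|x\|_\infty$) whose sphere contains no segment. It has another defect, however. Let $1_{\{n\}}$ be the $n$-th unit vector, and put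
$$x=\tfrac1{\sqrt2}1_{\{0\}},\qquad x_n=\tfrac1{\sqrt{2+2^{-n}}}\bigl(1_{\{0\}}+1_{\{n\}}\bigr)\quad(n\ge1).$$
All of these have $|||\cdot|||$-norm $1$. The vectors $1_{\{n\}}$ tend to $0$ weakly in $c$ (the two-line reason is Lemma 2 below), so $x_n\to x$ weakly. But $\|x_n-x\|_\infty\ge x_n(n)\ge1/\sqrt3$. So on this sphere weak convergence does not give norm convergence. For the separable space $c$ a better norm repairs this too, by a textbook theorem recalled below.

With uncountably many coordinates the recipe (1) has no evident analogue, since an uncountable family of positive weights has infinite sum. So we ask: *how large must a space of continuous functions be before no equivalent norm can remove all the flat pieces from the sphere?* "Large" will be measured by the weight of the underlying compact space. Uncountable weight is necessary, and weight $\mathfrak c$ can be enough. If $\omega_1<\mathfrak c$, we want to know what happens in between.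

## Three rotundity conditions and three cardinals

Let $(X,\|\cdot\|)$ be a normed space and $S_X$ its unit sphere. A *renorming* of a Banach space is an equivalent norm on it.

**Definition.** The norm is *strictly convex* if $x,y\in S_X$ and $\|(x+y)/2\|=1$ imply $x=y$. It is *locally uniformly rotund* (LUR) if $x,y_n\in S_X$ and $\|(x+y_n)/2\|\to1$ imply $\|y_n-x\|\to0$. It is *weakly midpoint locally uniformly rotund* (wMLUR) if $x\in S_X$, $y_n\in X$ and $\|x\pm y_n\|\to1$ imply $y_n\to0$ weakly. It is *sequentially Kadets–Klee* (SKK) if $x_n,x\in S_X$ and $x_n\to x$ weakly imply $\|x_n-x\|\to0$.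

A Hilbert norm has all four properties. If $x,y_n\in S_X$, then $\|x-y_n\|^2=4-4\|(x+y_n)/2\|^2$, which gives LUR and strict convexity. If $\|x\|=1$ and $\|x\pm y_n\|\to1$, then $\|x+y_n\|^2+\|x-y_n\|^2=2+2\|y_n\|^2$ forces $y_n\to0$. If $x_n\to x$ weakly in the sphere, then $\|x_n-x\|^2=2-2\langle x_n,x\rangle\to0$. The square norm on the plane is not wMLUR: with $x=(1,0)$ and $y_n=(0,1)$ for all $n$ we have $\|x\pm y_n\|_\infty=1$.

**Lemma 1.** (a) A wMLUR norm is strictly convex. (b) A LUR norm is wMLUR and SKK.

*Proof.* (a) Let $\|x\|=\|y\|=\|\frac{x+y}2\|=1$, put $z=\frac{x+y}2$ and $y_n=\frac{x-y}2$ for all $n$. Then $z+y_n=x$ and $z-y_n=y$ have norm $1$, so the constant sequence $(y_n)$ tends weakly to $0$, that is, $x=y$.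

(b) Let the norm be LUR. For SKK, let $x_n\to x$ weakly in $S_X$. Then $\frac{x_n+x}2\to x$ weakly, so $\liminf\|\frac{x_n+x}2\|\ge1$. These norms are at most $1$, hence tend to $1$, and LUR gives $\|x_n-x\|\to0$. For wMLUR, let $\|x\|=1$ and $\|x\pm y_n\|\to1$. Take $f\in X^*$ with $\|f\|=1=f(x)$. Then $f(x+y_n)+f(x-y_n)=2$, while the upper limits of both summands are at most $1$, so $f(x+y_n)\to1$. Let $u_n=(x+y_n)/\|x+y_n\|$ for large $n$. Then $1\ge\|\frac{x+u_n}2\|\ge f(\frac{x+u_n}2)\to1$, so $u_n\to x$ in norm, and $y_n\to0$ in norm. $\square$

For a compact Hausdorff space $K$, let $w(K)$ be its weight, the least size of a base, and $C(K)$ the Banach space of continuous real functions on $K$ with the sup norm. Put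
$$\mathfrak{wmlur}=\min\{w(K): C(K)\text{ admits no wMLUR renorming}\},$$
$$\mathfrak{skk}=\min\{w(K): C(K)\text{ admits no SKK renorming}\},$$
$$\mathfrak{sc}=\min\{w(K): C(K)\text{ admits no strictly convex renorming}\}.$$

Every separable Banach space has a LUR renorming. If $w(K)\le\omega$, then $K$ is metrizable and $C(K)$ is separable. So by Lemma 1 all three cardinals are at least $\omega_1$, and $\mathfrak{wmlur}\le\mathfrak{sc}$. It is known that they are at most $\mathfrak c$: the space $C(\omega^*)\cong\ell_\infty/c_0$, where $\omega^*=\beta\omega\setminus\omega$, has density $\mathfrak c$ and admits no strictly convex and no SKK renorming. (We shall also get the upper bound $\mathfrak c$ by hand.) It is also known to be consistent with ZFC that $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1<\mathfrak c$.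

Recall *Martin's Axiom* $\mathsf{MA}$: for every ccc poset and every family of fewer than $\mathfrak c$ dense subsets of it, some filter meets them all. The problem, taken from Todor Manev, Damian Sobota, Lyubomyr Zdomskyy, "A small Banach space $C(K)$ without nice renormings", arXiv:2606.13294 (2026), is this: *assume $\mathsf{MA}$ and $\omega_1<\mathfrak c$; is it true that $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\mathfrak c$?* The answer will be no.

**Boolean algebras as a source of $C(K)$.** Let $\mathcal B$ be an infinite algebra of subsets of a set $\Omega$, let $K$ be its Stone space, and let $\hat A\subseteq K$ be the clopen set given by $A\in\mathcal B$. Then $w(K)=|\mathcal B|$. The sets $\hat A$ form a base; conversely, given a base of (infinite) size $w(K)$, each clopen set is by compactness a finite union of members of it, so there are at most $w(K)$ clopen sets. Let $X$ be the closed linear span of $\{1_A:A\in\mathcal B\}$ in $\ell_\infty(\Omega)$. The linear map with $1_{\hat A}\mapsto1_A$ is isometric on simple functions, because for disjoint nonempty $A_i$ both $\sum c_i1_{\hat A_i}$ and $\sum c_i1_{A_i}$ have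 norm $\max|c_i|$. The simple functions are dense in $C(K)$ by Stone–Weierstrass. So $C(K)\cong X$ isometrically, and renormings of $C(K)$ are the same as renormings of $X$. For instance, the finite and cofinite subsets of $\omega$ give $K=\omega+1$ and $X=c$.

**Lemma 2.** In this situation, if $\alpha_n\in\Omega$ are distinct and $1_{\{\alpha_n\}}\in X$, then $1_{\{\alpha_n\}}\to0$ weakly in $X$, while $\|1_{\{\alpha_n\}}\|_\infty=1$.

*Proof.* Let $f\in X^*$. With suitable signs, $\sum_{n\le N}|f(1_{\{\alpha_n\}})|=f\bigl(\sum_{n\le N}\pm1_{\{\alpha_n\}}\bigr)\le\|f\|$, because the signed sum has sup norm at most $1$. So $\sum_n|f(1_{\{\alpha_n\}})|<\infty$. $\square$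

Passing to an equivalent norm changes neither the weak topology nor the notion of norm convergence, so Lemma 2 can be used with any renorming of $X$.

## Reflecting vectors: how a norm is forced to become constant

We now look for an analogue of the edge of the square on the sphere of an *arbitrary* equivalent norm. The method is Day's. Fix part of a vector, so that the norm depends as little as possible on what is still free. The part that is fixed is a partial function, and the fixing is organized by a poset.

In a poset, $r\le q$ means that $r$ extends $q$; *dense* has its usual meaning, and *open* means closed under extensions. Two elements are *incompatible*, $r\perp q$, if they have no common extension.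

**Definition.** A poset is *$\sigma$-closed* if every decreasing sequence $q_0\ge q_1\ge\cdots$ has a lower bound. It is *$\omega$-distributive* if any countable family of open dense sets has dense intersection.

A $\sigma$-closed poset is $\omega$-distributive: given $q$ and open dense $D_n$, choose $q\ge q_0\ge q_1\ge\cdots$ with $q_n\in D_n$; a lower bound lies in all the $D_n$ by openness. The poset of finite partial functions from $\omega$ to $2$ is not $\omega$-distributive: each $D_n=\{p:n\in\operatorname{dom}p\}$ is open dense, and $\bigcap_nD_n=\emptyset$.

**Setting.** Let $\mathcal I$ be a family of countable subsets of $\omega_1$ that contains all finite sets and is closed under finite unions and under differences (hence under finite intersections). We do *not* ask that subsets of members of $\mathcal I$ belong to $\mathcal I$. Let $\mathcal B$ consist of the members of $\mathcal I$ and their complements. It is an algebra: for instance $A\cup(\omega_1\setminus B)=\omega_1\setminus(B\setminus A)$. Let $X\subseteq\ell_\infty(\omega_1)$ be the closed span of $\{1_A:A\in\mathcal B\}$, and for $d\in\mathcal I$ put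
$$Y_d=\overline{\operatorname{span}}\{1_A:A\in\mathcal I,\ A\cap d=\emptyset\}.$$
Let $Q$ be a set of functions $q$ with $\operatorname{dom}q\in\mathcal I$ and values in $[-1,1]\cap\mathbb Q$, ordered by $r\le q\iff r\supseteq q$, with $\emptyset\in Q$. Write $x_q\in\ell_\infty(\omega_1)$ for the extension of $q$ by $0$. We require:

1. (Q1) $x_q\in X$ for all $q\in Q$;
2. (Q2) if $r\le q$ in $Q$, then the function $\bar r$ with domain $\operatorname{dom}r$, equal to $q$ on $\operatorname{dom}q$ and to $-r$ on $\operatorname{dom}r\setminus\operatorname{dom}q$, belongs to $Q$;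
3. (Q3) if $q\in Q$, if $A_1,\dots,A_k\in\mathcal I$ are disjoint from each other and from $\operatorname{dom}q$, and if $c_i\in[-1,1]\cap\mathbb Q$, then $q\cup\bigcup_iA_i\times\{c_i\}\in Q$.

The function $\bar r$ in (Q2) is the reflection of $r$ through $q$; the point of it is the identity
$$x_r+x_{\bar r}=2x_q. \tag{2}$$
Indeed both summands agree with $q$ on $\operatorname{dom}q$, they cancel on $\operatorname{dom}r\setminus\operatorname{dom}q$, and they vanish elsewhere.

**Proposition 3.** In this setting, suppose that $Q$ is $\omega$-distributive, and let $|||\cdot|||$ be an equivalent norm on $X$. Then there are $q\in Q$ and $\lambda>0$ such that, with $d=\operatorname{dom}q$,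
$$|||x_q+z|||=\lambda\quad\text{for all }z\in Y_d\text{ with }\|z\|_\infty\le1. \tag{3}$$
Consequently $|||\cdot|||$ is not strictly convex, not wMLUR and not SKK.

*Proof.* **Step 1: the oscillation of the norm below $q$.** We measure how much the norm can still vary once $q$ is fixed. Since $\|x_r\|_\infty\le1$ for all $r$, the numbers
$$M(q)=\sup\{|||x_r|||:r\le q\},\qquad m(q)=\inf\{|||x_r|||:r\le q\}$$
are finite. For $n\ge1$ let $D_n=\{q\in Q:M(q)-m(q)<1/n\}$. If $r\le q$, then $M(r)\le M(q)$ and $m(r)\ge m(q)$. So $D_n$ is open.

**Step 2: $D_n$ is dense.** We show that near the supremum there is no room to go down. Let $q\in Q$ and $0<\delta<\frac1{2n}$. Choose $q'\le q$ with $|||x_{q'}|||>M(q)-\delta$. Let $r\le q'$ be arbitrary and let $\bar r$ be its reflection through $q'$. Then $\bar r\in Q$ by (Q2), and $\bar r\le q'\le q$, so $|||x_{\bar r}|||\le M(q)$. By (2), used with $q'$,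
$$|||x_r|||\ \ge\ 2|||x_{q'}|||-|||x_{\bar r}|||\ >\ 2(M(q)-\delta)-M(q)\ =\ M(q)-2\delta .$$
So $m(q')\ge M(q)-2\delta\ge M(q')-2\delta$, and $M(q')-m(q')\le2\delta<1/n$, that is, $q'\in D_n$.

**Step 3: a point of zero oscillation.** By $\omega$-distributivity there is $q\in\bigcap_nD_n$. Then $M(q)=m(q)$; call this number $\lambda$. So $|||x_r|||=\lambda$ for all $r\le q$. Let $d=\operatorname{dom}q$.

**Step 4: from conditions to a whole ball.** We pass from the vectors $x_r$ to all $x_q+z$ as in (3). Let $z\in Y_d$ with $\|z\|_\infty\le1$. There are $z_j\in\operatorname{span}\{1_A:A\in\mathcal I,A\cap d=\emptyset\}$ with $z_j\to z$; dividing $z_j$ by $\max(1,\|z_j\|_\infty)$ we keep $z_j\to z$ and get $\|z_j\|_\infty\le1$. As the norm is continuous, it suffices to treat such a $z_j$, so let $z$ itself be in the span. Cutting the finitely many sets involved into the pieces of the finite ring they generate, we can write $z=\sum_{i\le k}c_i1_{A_i}$ with disjoint nonempty $A_i\in\mathcal I$, $A_i\cap d=\emptyset$. Then $|c_i|\le1$. Approximating the $c_i$ by rationals in $[-1,1]$, we may again by continuity assume that $c_i\in\mathbb Q$.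 Now $r=q\cup\bigcup_iA_i\times\{c_i\}$ is in $Q$ by (Q3), $r\le q$, and $x_r=x_q+z$. So $|||x_q+z|||=\lambda$ by Step 3.

**Step 5: the three failures.** As $d$ is countable, there are distinct $\alpha_n\in\omega_1\setminus d$ $(n<\omega)$, and $\pm1_{\{\alpha_n\}}\in Y_d$. The distinct vectors $x_q$ and $x_q+1_{\{\alpha_0\}}$ are not both $0$ and both have norm $\lambda$, so $\lambda>0$; we may divide by $\lambda$. The distinct vectors $x_q+1_{\{\alpha_0\}}$, $x_q-1_{\{\alpha_0\}}$ and their midpoint $x_q$ all have norm $\lambda$, so the norm is not strictly convex. By Lemma 1(a) it is not wMLUR. The vectors $x_q+1_{\{\alpha_n\}}$ and $x_q$ all have norm $\lambda$, and $x_q+1_{\{\alpha_n\}}\to x_q$ weakly by Lemma 2, but not in norm. So the norm is not SKK. $\square$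

It is instructive to see the proof fail where it must. On $c$ with the norm (1), use the finite partial functions from $\omega$ to $[-1,1]\cap\mathbb Q$. Steps 1 and 2 go through word for word, so the $D_n$ are open dense. But given $q$ and $n\notin\operatorname{dom}q$, the extensions of $q$ by $(n,0)$ and $(n,1)$ give vectors whose squared norms differ by at least $2^{-n}$. So $M(q)>m(q)$ always, and $\bigcap_nD_n=\emptyset$. What is missing is exactly $\omega$-distributivity.

**Weight $\mathfrak c$ in ZFC.** Let $\mathcal I$ be the family of *all* countable subsets of $\omega_1$, and $Q$ the set of *all* functions from members of $\mathcal I$ to $[-1,1]\cap\mathbb Q$. Then (Q2) and (Q3) are clear. For (Q1) let $q\in Q$ and $n\ge1$, put $A_k=\{\alpha\in\operatorname{dom}q:\frac kn\le q(\alpha)<\frac{k+1}n\}\in\mathcal I$ for $|k|\le n$; then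
$$\Bigl\|x_q-\sum_{|k|\le n}\tfrac kn1_{A_k}\Bigr\|_\infty\le\tfrac1n, \tag{4}$$
so $x_q\in X$. The poset $Q$ is $\sigma$-closed: the union of a decreasing sequence is a lower bound. So Proposition 3 applies. The weight of the Stone space is $|\mathcal B|=\omega_1^{\omega}=\mathfrak c$. This gives $\mathfrak{wmlur},\mathfrak{skk},\mathfrak{sc}\le\mathfrak c$, and under $\mathsf{CH}$ all three are $\omega_1$.

## Ccc extensions of a ground model: the statements, and where $\sigma$-closedness is lost

A poset is *ccc* if all its antichains are countable. Forcing with a ccc poset preserves cardinals; in particular, if $W=V[G]$ is such an extension of $V$, then $\omega_1^V=\omega_1^W$. Write $|\mathfrak c^V|$ for the cardinality in $W$ of the ordinal $\mathfrak c^V$.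

**Theorem A.** Let $V\models\mathsf{ZFC}$, let $P\in V$ be a ccc poset, let $G$ be $P$-generic over $V$, and let $W=V[G]$. In $W$ there is a compact $K$ with $w(K)\le|\mathfrak c^V|$ such that $C(K)$ has no strictly convex, no wMLUR and no SKK renorming. Hence $\mathfrak{wmlur},\mathfrak{skk},\mathfrak{sc}\le|\mathfrak c^V|$ in $W$. In particular, if $V\models\mathsf{CH}$, then $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$ in $W$.

Moreover, there is a closed subspace $X_0\subseteq C(K)$ such that for every equivalent norm $|||\cdot|||$ on $C(K)$, some sphere $\{|||x|||=\lambda\}$ with $\lambda>0$ contains a translate of the sup-norm unit ball of a subspace $Y\subseteq C(K)$ which is sup-norm isometric to $X_0$. Here $X_0$ is infinite-dimensional; it contains an isometric copy of $c_0(\omega_1)$.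

**Corollary.** Let $V\models\mathsf{GCH}$ and let $\kappa>\omega_1$ be regular in $V$. There is a ccc extension of $V$ in which $\mathsf{MA}$, $\mathfrak c=\kappa$ and $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$ hold. So if ZFC is consistent, then $\mathsf{ZFC}+\mathsf{MA}+\neg\mathsf{CH}$ proves none of $\mathfrak{wmlur}=\mathfrak c$, $\mathfrak{skk}=\mathfrak c$, $\mathfrak{sc}=\mathfrak c$.

**Theorem B** (ZFC). Suppose there is a poset of size $\omega_1$ that is *atomless* (each element has two incompatible extensions) and $\omega$-distributive. Then $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$.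

What this settles is that the equality of the three cardinals with $\mathfrak c$ is not a theorem of $\mathsf{ZFC}+\mathsf{MA}+\neg\mathsf{CH}$. It is not decided here whether some other model of $\mathsf{MA}+\neg\mathsf{CH}$ satisfies $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\mathfrak c$.

Let us try to get Theorem A, with $V\models\mathsf{CH}$, from what we have. Running the last construction inside $W$ with all countable sets of $W$ gives weight $\mathfrak c^W$, which is too large. The sensible repair is to use only the countable sets *of $V$*, and only the partial functions that belong to $V$: then there are just $\mathfrak c^V=\omega_1$ of them. But now the poset $Q$ need not be $\sigma$-closed in $W$. In fact, if $P$ adds a new set $x\subseteq\omega$, then the finite functions $q_n=1_x{\restriction}n$ all lie in $V$, hence in $Q$, and they decrease. A lower bound $r\in Q$ would lie in $V$ and satisfy $r{\restriction}\omega=1_x$, which would put $x$ into $V$. In a model of $\mathsf{MA}+\neg\mathsf{CH}$ over $V\models\mathsf{CH}$ new reals are unavoidable.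

Looking at Proposition 3, we see that $\sigma$-closedness is more than we need. Step 3 asks only for *one* point in a countable intersection of open dense sets. A particular decreasing sequence in $W$ may have no lower bound; it suffices that the open dense sets can be met along a sequence chosen better, namely one chosen in $V$. The ccc makes this possible.

## A $\sigma$-closed poset of $V$ stays $\omega$-distributive in a ccc extension

**Lemma 4** (a form of Easton's lemma). Let $P$ be ccc and $Q$ be $\sigma$-closed in $V$. Then in $W=V[G]$, $Q$ is $\omega$-distributive.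

*Proof.* Let $(D_n)_{n<\omega}\in W$ be a sequence of open dense subsets of $Q$. It has a name, from which we read off, in $V$, a sequence of names $\dot D_n$; and some $p_0\in G$ forces that all $\dot D_n$ are open dense subsets of $\check Q$. Let $q\in Q$. We find $q^*\le q$ in $V$ with $p_0\Vdash q^*\in\bigcap_n\dot D_n$. As $p_0\in G$, this shows that $\bigcap_nD_n$ is dense in $W$. From here on we work in $V$. Note that a decreasing sequence in $Q$ indexed by a countable ordinal has a lower bound: take its last term, or a lower bound of a cofinal subsequence of type $\omega$.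

**Step 1: one dense set.** *For each $n$ and each $q\in Q$ there is $q'\le q$ with $p_0\Vdash q'\in\dot D_n$.* The condition $p_0$ does not know which extension of $q$ lies in $\dot D_n$. We collect the possible answers along a maximal antichain below $p_0$, always going further down in $Q$. Recursively choose pairwise incompatible $p_\xi\le p_0$ and a decreasing sequence of $q_\xi\le q$ with $p_\xi\Vdash q_\xi\in\dot D_n$. At stage $\xi<\omega_1$ let $q^\circ\le q$ be a lower bound of the countable decreasing sequence $(q_\eta)_{\eta<\xi}$ (and $q^\circ=q$ if $\xi=0$). Suppose some $p\le p_0$ is incompatible with all $p_\eta$, $\eta<\xi$. Since $p$ forces $\dot D_n$ to be dense, it forces that some element of $\check Q$ below $q^\circ$ is in $\dot D_n$. So there are $p_\xi\le p$ and $q_\xi\le q^\circ$ with $p_\xi\Vdash q_\xi\in\dot D_n$. If there is no such $p$, stop.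

The $p_\xi$ form an antichain, so by the ccc the recursion stops at some $\xi<\omega_1$; and $\xi\ge1$, since at stage $0$ the condition $p=p_0$ qualifies. Let $q'\le q$ be a lower bound of $(q_\eta)_{\eta<\xi}$. For each $\eta<\xi$ the condition $p_\eta$ forces $q_\eta\in\dot D_n$, $q'\le q_\eta$, and $\dot D_n$ open, so $p_\eta\Vdash q'\in\dot D_n$. Since the recursion stopped, every $p\le p_0$ is compatible with some $p_\eta$. So the conditions forcing $q'\in\dot D_n$ are dense below $p_0$, and $p_0\Vdash q'\in\dot D_n$.

**Step 2: all of them.** Apply Step 1 for $n=0,1,2,\dots$ successively to get $q\ge q'_0\ge q'_1\ge\cdots$ with $p_0\Vdash q'_n\in\dot D_n$. This sequence is in $V$, so it has a lower bound $q^*$. By openness $p_0\Vdash q^*\in\dot D_n$ for every $n$. $\square$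

The hypothesis that $Q$ is $\sigma$-closed in $V$ was used in both steps. The lemma is stated, and will be used, only for such $Q$.

## The countable–cocountable algebra of the ground model

*Proof of Theorem A.* **Step 1: the space.** We define the objects in $V$ and then look at them in $W$. In $V$ let $\mathcal I$ be the family of all countable subsets of $\omega_1$, let $\mathcal B$ be the algebra of countable and cocountable subsets of $\omega_1$, and let $Q$ be the set of all functions with domain in $\mathcal I$ and values in $[-1,1]\cap\mathbb Q$, ordered by reverse inclusion. In $V$ we have $|\mathcal B|=\omega_1^{\omega}=\mathfrak c$. So in $W$ we have $|\mathcal B|=|\mathfrak c^V|$, and this is $\omega_1$ if $V\models\mathsf{CH}$.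

Now work in $W$. Since $P$ is ccc, $\omega_1$ is the same as in $V$, and $\mathcal B$ is an infinite algebra of subsets of it. Let $K$ be its Stone space and let $X\cong C(K)$ be the closed span of $\{1_A:A\in\mathcal B\}$ in $\ell_\infty(\omega_1)$. Then $w(K)=|\mathfrak c^V|$. Here Stone space, closure and $\ell_\infty(\omega_1)$ are taken in $W$.

**Step 2: the hypotheses of Proposition 3 hold in $W$.** The members of $\mathcal I$ are countable. Every finite subset of $\omega_1$ is in $V$, hence in $\mathcal I$; and $\mathcal I$ is closed under finite unions and differences, since $V$ is. (In $W$ there may be subsets of members of $\mathcal I$ that are not in $\mathcal I$; this is why the setting did not exclude it.) The algebra $\mathcal B$ consists of the members of $\mathcal I$ and their complements. Clearly $\emptyset\in Q$.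

For (Q1), let $q\in Q$. The sets $A_k$ in (4) are defined in $V$ from $q$, so they are in $\mathcal I$, and (4) shows $x_q\in X$. For (Q2), if $r\le q$ are in $Q$, then the reflection $\bar r$ is defined from $r,q\in V$, so $\bar r\in V$, and $\bar r\in Q$. For (Q3), the function $q\cup\bigcup_{i\le k}A_i\times\{c_i\}$ is defined from finitely many elements of $V$, namely $q$, the $A_i$ and the rational numbers $c_i$. So it is in $V$, and hence in $Q$.

Finally, in $V$ the poset $Q$ is $\sigma$-closed, by taking unions. By Lemma 4 it is $\omega$-distributive in $W$. This is what is needed: an equivalent norm $|||\cdot|||$ on $X$ is an object of $W$, and so is the sequence of sets $D_n\subseteq Q$ defined from it.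

**Step 3: conclusion for renormings and cardinals.** By Proposition 3, no equivalent norm on $X\cong C(K)$ is strictly convex, wMLUR or SKK. So $\mathfrak{wmlur},\mathfrak{skk},\mathfrak{sc}\le w(K)=|\mathfrak c^V|$ in $W$. If $V\models\mathsf{CH}$, this is $\omega_1$, which is also the lower bound recorded above.

**Step 4: the flat ball.** For the "moreover" part let $X_0=Y_\emptyset=\overline{\operatorname{span}}\{1_A:A\in\mathcal I\}$. By (3), for a given norm, the sphere of some radius $\lambda>0$ contains $x_q+\{z\in Y_d:\|z\|_\infty\le1\}$, where $d=\operatorname{dom}q\in\mathcal I$. It remains to see that $Y_d$ is isometric to $X_0$. In $V$ the set $d$ is countable, so there is a bijection $e\in V$ from $\omega_1$ onto $\omega_1\setminus d$. All $z\in Y_d$ vanish on $d$, so $z\mapsto z\circ e$ is isometric on $Y_d$. It maps $1_A$ to $1_{e^{-1}[A]}$. As $e\in V$, the map $A\mapsto e^{-1}[A]$ is a bijection from $\{A\in\mathcal I:A\cap d=\emptyset\}$ onto $\mathcal I$, with inverse $B\mapsto e[B]$. So the image of $Y_d$ is $X_0$. Finally, $X_0$ contains $\overline{\operatorname{span}}\{1_{\{\alpha\}}:\alpha<\omega_1\}=c_0(\omega_1)$.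 $\square$

So the edge of the square has returned: the coordinates in $d$ are fixed by $q$, and off $d$ the vector may roam through a whole ball.

## Martin's Axiom with all three cardinals equal to $\omega_1$

*Proof of the Corollary.* Let $V\models\mathsf{GCH}$ and let $\kappa>\omega_1$ be regular. For infinite $\mu<\kappa$ we have $2^\mu=\mu^+\le\kappa$, so $2^{<\kappa}=\kappa$. By the Solovay–Tennenbaum theorem (Ann. of Math. 94 (1971); Kunen, *Set Theory* (1980), Thm. VIII.6.3) there is then a ccc poset that forces $\mathsf{MA}+\mathfrak c=\kappa$. Let $W$ be the extension. Since $V\models\mathsf{CH}$, Theorem A gives $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1$ in $W$. Cardinals are preserved, so $\omega_1<\kappa=\mathfrak c$ in $W$.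

By Gödel, the consistency of ZFC implies that of $\mathsf{ZFC}+\mathsf{GCH}$. So if ZFC is consistent, then so is $\mathsf{ZFC}+\mathsf{MA}+\neg\mathsf{CH}$ together with $\mathfrak{wmlur}=\mathfrak{skk}=\mathfrak{sc}=\omega_1<\mathfrak c$, and $\kappa$, hence $\mathfrak c$, can be taken as large as one likes. None of the three equalities with $\mathfrak c$ is provable from $\mathsf{MA}+\neg\mathsf{CH}$. $\square$

## An abstract $\omega$-distributive poset of size $\omega_1$ and its tree

Theorem B speaks of no ground model. Its hypothesis does hold in the extensions just used. If $V\models\mathsf{CH}$, the poset $Q$ from the proof of Theorem A has size $\mathfrak c^V=\omega_1$ and is $\omega$-distributive in $W$ by Lemma 4. It is atomless, since $q$ has the incompatible extensions $q\cup\{(\alpha,0)\}$ and $q\cup\{(\alpha,1)\}$ for $\alpha\notin\operatorname{dom}q$. In the general case, however, the elements of the poset are not functions, and there are no vectors $x_q$ to reflect. We first turn the poset into a tree, so that we can attach vectors to nodes.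

Let $Q=\{q_\xi:\xi<\omega_1\}$ be atomless and $\omega$-distributive.

**Step 1: building the tree.** We construct maximal antichains $A_\xi\subseteq Q$ $(\xi<\omega_1)$, finer and finer, such that

1. for $\eta<\xi$ every $a\in A_\xi$ is below an element of $A_\eta$ (necessarily only one, since two would be compatible);
2. below each $a\in A_\xi$ there are infinitely many elements of $A_{\xi+1}$;
3. each element of $A_{\xi+1}$ is either $\le q_\xi$ or incompatible with $q_\xi$.

Let $A_0$ be any maximal antichain.

*Successors.* The set $E=\{q:q\le q_\xi\text{ or }q\perp q_\xi\}$ is clearly open. It is dense: an element compatible with $q_\xi$ has an extension $\le q_\xi$, and any other element is in $E$ already. Let $a\in A_\xi$. Below $a$ there is an infinite antichain: split $a$ into incompatible $b_0,c_0\le a$, then $c_0$ into incompatible $b_1,c_1\le c_0$, and so on; $\{b_i:i<\omega\}$ is an antichain, as $b_j\le c_i\perp b_i$ for $j>i$. Replace each $b_i$ by an extension in $E$, and enlarge the resulting antichain to a maximal antichain among the elements of $E$ below $a$. Let $A_{\xi+1}$ be the union of these over $a\in A_\xi$.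 It is an antichain, since elements below distinct members of $A_\xi$ are incompatible. It is maximal: any $p\in Q$ is compatible with some $a\in A_\xi$, so it has an extension $p'\in E$ with $p'\le a$, and $p'$ is compatible with an element of $A_{\xi+1}$ below $a$. Conditions 2 and 3 hold, and condition 1 follows for $\eta=\xi$ and then for $\eta<\xi$.

*Limits.* Let $\xi<\omega_1$ be a limit. For $\eta<\xi$ the set $\{q:q\le a\text{ for some }a\in A_\eta\}$ is open, and it is dense because $A_\eta$ is a maximal antichain. There are countably many such sets, so by $\omega$-distributivity their intersection is dense. Let $A_\xi$ be a maximal antichain inside this intersection. It is maximal in $Q$, since every $p\in Q$ has an extension in the intersection, which is compatible with some element of $A_\xi$. Condition 1 is clear.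

Now let $T=\bigcup_{\xi<\omega_1}\{\xi\}\times A_\xi$, ordered by
$$(\eta,b)\le_T(\xi,a)\iff\eta\le\xi\text{ and }a\le b .$$
Then $|T|=\omega_1$. By condition 1 each $(\xi,a)$ has exactly one predecessor on each level $\eta\le\xi$. These form a chain: if $(\eta,b)$ and $(\eta',b')$ are predecessors with $\eta<\eta'$, then $b'$ is below some element of $A_\eta$, and this is the only element of $A_\eta$ above $a$, namely $b$. By condition 2 every node has infinitely many immediate successors. Write $T_t=\{u\in T:u\ge_Tt\}$ and ${\downarrow}t=\{u\in T:u\le_Tt\}$. If $u,u'$ are distinct nodes on the same level, then $T_u\cap T_{u'}=\emptyset$.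

Condition 3 makes the tree dense in $Q$, in the following sense:
$$\text{if }q=q_\zeta\text{ and }\zeta+1\le\xi<\omega_1,\text{ then some }a\in A_\xi\text{ satisfies }a\le q. \tag{5}$$
Indeed, $A_\xi$ is maximal, so some $a\in A_\xi$ is compatible with $q$. The element $a'\in A_{\zeta+1}$ above $a$ is then compatible with $q_\zeta$, so $a'\le q_\zeta$ by condition 3, and $a\le a'\le q$.

**Step 2: monotone functions stabilize.** *If $\varphi:T\to\mathbb R$ is bounded and nondecreasing, then there is $s\in T$ such that $\varphi$ is constant on $T_s$.* This is where distributivity does the work of Step 3 of Proposition 3. For $n\ge1$ let $D_n$ be the set of $q\in Q$ such that $q\le a$ for some $t=(\xi,a)\in T$ with $\sup_{T_t}\varphi-\varphi(t)<1/n$. It is open. It is dense: given $q$, use (5) to find $u=(\xi,a)\in T$ with $a\le q$, and choose $t=(\zeta,b)\ge_Tu$ with $\varphi(t)>\sup_{T_u}\varphi-\frac1n$. Since $T_t\subseteq T_u$, we have $\sup_{T_t}\varphi-\varphi(t)<\frac1n$; so $b\in D_n$, and $b\le a\le q$.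

Pick $q\in\bigcap_nD_n$, with witnesses $t_n=(\xi_n,a_n)$, $q\le a_n$. By (5) there are a countable $\xi\ge\sup_n\xi_n$ and $a\in A_\xi$ with $a\le q$. Let $s=(\xi,a)$. Then $a\le q\le a_n$, so $s\ge_Tt_n$ for all $n$. For $u\in T_s$ and every $n$,
$$0\le\varphi(u)-\varphi(s)\le\sup_{T_{t_n}}\varphi-\varphi(t_n)<\tfrac1n .$$
So $\varphi(u)=\varphi(s)$.

## Norms on the tree space

We finish the proof of Theorem B. This part follows ideas of R. Haydon (*Trees in renorming theory*, Proc. London Math. Soc. 78 (1999)).

Let $\mathcal B$ be the algebra of subsets of $T$ generated by $\{{\downarrow}t:t\in T\}$, let $K$ be its Stone space, and let $X\cong C(K)$ be the closed span of $\{1_A:A\in\mathcal B\}$ in $\ell_\infty(T)$. The sets ${\downarrow}t$ are distinct and there are $\omega_1$ of them, so $w(K)=|\mathcal B|=\omega_1$. If $u$ is an immediate successor of $t$, then ${\downarrow}u={\downarrow}t\cup\{u\}$, so $1_{\{u\}}=1_{{\downarrow}u}-1_{{\downarrow}t}\in X$. Fix an equivalent norm $|||\cdot|||$ on $X$.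

The natural imitation of Proposition 3 attaches $1_{{\downarrow}t}$ to the node $t$ and studies the oscillation of $|||1_{{\downarrow}u}|||$ over $u\in T_t$. It breaks at density. For $u>_Tt$, the reflection of $1_{{\downarrow}u}$ through $1_{{\downarrow}t}$ is $2\cdot1_{{\downarrow}t}-1_{{\downarrow}u}$, which takes the value $-1$ on ${\downarrow}u\setminus{\downarrow}t$ and so is not one of the vectors $1_{{\downarrow}v}$. The function $t\mapsto|||1_{{\downarrow}t}|||$ is not obviously monotone either. The way around is to make it monotone by an infimum, to stabilize that infimum with Step 2, and only then to show that it is attained at $1_{{\downarrow}t}$. In that last step, averaging over infinitely many successors replaces reflection.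

**Step 3: a monotone substitute for the norm.** For $t\in T$ let
$$Z_t=\{y\in X:y(u)\ne0\Rightarrow u>_Tt\},\qquad\varphi(t)=\inf\{|||1_{{\downarrow}t}+y|||:y\in Z_t\}.$$
(For the sup norm, $\varphi(t)=1$ for every $t$: each $y\in Z_t$ vanishes on ${\downarrow}t$, so $\|1_{{\downarrow}t}+y\|_\infty\ge1$, with equality for $y=0$.) In general $0\le\varphi(t)\le|||1_{{\downarrow}t}|||$, and $\|1_{{\downarrow}t}\|_\infty=1$, so $\varphi$ is bounded. It is nondecreasing. To see this, let $t\le_Tt'$ and $y\in Z_{t'}$. Then
$$1_{{\downarrow}t'}+y=1_{{\downarrow}t}+\bigl(1_{{\downarrow}t'\setminus{\downarrow}t}+y\bigr),$$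
and the bracket is in $Z_t$: if $u\le_Tt'$ and $u\not\le_Tt$, then $u>_Tt$, because $u$ and $t$ lie in the chain ${\downarrow}t'$; and $y(u)\ne0$ implies $u>_Tt'\ge_Tt$. So $\varphi(t)\le|||1_{{\downarrow}t'}+y|||$ for all $y\in Z_{t'}$, that is, $\varphi(t)\le\varphi(t')$. By Step 2 we may fix $s\in T$ and $r\in\mathbb R$ with $\varphi\equiv r$ on $T_s$.

**Step 4: the infimum is attained.** *For all $t\in T_s$ we have $|||1_{{\downarrow}t}|||=r$.* Taking $y=0$ in the definition of $\varphi(t)$ gives $|||1_{{\downarrow}t}|||\ge r$. For the other inequality let $u_1,u_2,\dots$ be distinct immediate successors of $t$ and let $\varepsilon>0$. As $\varphi(u_k)=r$, there are $y_k\in Z_{u_k}$ with $|||1_{{\downarrow}u_k}+y_k|||<r+\varepsilon$. Write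
$$1_{{\downarrow}u_k}+y_k=1_{{\downarrow}t}+w_k,\qquad w_k=1_{\{u_k\}}+y_k .$$
Then $w_k$ is supported in $T_{u_k}$, and the sets $T_{u_k}$ are pairwise disjoint. The norms are equivalent and $|||1_{{\downarrow}t}+w_k|||<r+\varepsilon$, so there is $C$ with $\|w_k\|_\infty\le C$ for all $k$. By disjointness of supports,
$$\Bigl\|\frac1N\sum_{k\le N}w_k\Bigr\|_\infty\le\frac CN .$$
By convexity of the norm,
$$\Bigl|\Bigl|\Bigl|1_{{\downarrow}t}+\frac1N\sum_{k\le N}w_k\Bigr|\Bigr|\Bigr|<r+\varepsilon .$$
Let $N\to\infty$; the average tends to $0$ in norm, so $|||1_{{\downarrow}t}|||\le r+\varepsilon$. As $\varepsilon>0$ was arbitrary, the claim follows. In particular $r>0$, since $1_{{\downarrow}s}\ne0$; so we may divide by $r$ below.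

**Step 5: the three failures.** Let $u_1,u_2,\dots$ be distinct immediate successors of $s$. By Step 4 the distinct vectors $1_{{\downarrow}s}$ and $1_{{\downarrow}u_1}$ both have norm $r$. Their midpoint is $1_{{\downarrow}s}+\frac121_{\{u_1\}}$. Its norm is at most $r$ by convexity, and at least $\varphi(s)=r$ because $\frac121_{\{u_1\}}\in Z_s$. So the norm is not strictly convex, and by Lemma 1(a) it is not wMLUR.

The vectors $1_{{\downarrow}u_k}=1_{{\downarrow}s}+1_{\{u_k\}}$ and $1_{{\downarrow}s}$ all have norm $r$. By Lemma 2, $1_{{\downarrow}u_k}\to1_{{\downarrow}s}$ weakly. There is no norm convergence, since $\|1_{\{u_k\}}\|_\infty=1$. So the norm is not SKK.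

As $|||\cdot|||$ was an arbitrary equivalent norm on $X\cong C(K)$ and $w(K)=\omega_1$, we get $\mathfrak{wmlur},\mathfrak{skk},\mathfrak{sc}\le\omega_1$. With the lower bound $\omega_1$ this proves Theorem B. $\square$
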